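\title{Graphs whose first two gonalities are consecutive}

\begin{abstract}
Let $\operatorname{gon}_r$ be the least degree of a divisor of rank at least $r$. A smooth projective curve with $\operatorname{gon}_2=\operatorname{gon}_1+1$ is a smooth plane curve, and its genus is $\binom{m}{2}$ with $m=\operatorname{gon}_1$. We consider three questions asking whether a graph with $\operatorname{gon}_2=\operatorname{gon}_1+1$ has the genus, the gonality sequence and the third gonality suggested by plane curves. All three answers are negative: for every $m\ge5$ we construct a graph with $\operatorname{gon}_1=m$, $\operatorname{gon}_2=m+1$, genus $\binom m2-2$ and $\operatorname{gon}_3\le 2m-1$. We also show that all three answers are positive when $m\le3$, and that the expected gonality sequence forces the expected genus.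
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{graph} $G$ is a finite connected loopless multigraph with vertex set $V$ and edge set $E(G)$; its \emph{genus} is $g=|E(G)|-|V|+1$. A \emph{divisor} is a formal sum $D=\sum_{v\in V}D(v)\,v$ with integer coefficients, of \emph{degree} $\deg D=\sum_vD(v)$; we think of $D(v)$ as a number of chips on $v$. We write $D\ge D'$ if $D(v)\ge D'(v)$ for all $v$, and $D$ is \emph{effective} if $D\ge0$. The Laplacian of $f\colon V\to\mathbb Z$ is the divisor with $\Delta f(v)=\sum_{e=vw}(f(v)-f(w))$, the sum running over the edges at $v$. Divisors $D,D'$ are \emph{linearly equivalent}, $D\sim D'$, if $D-D'=\Delta f$ for some $f$, and $|D|$ is the set of effective divisors equivalent to $D$. The \emph{rank} $\operatorname{rk}D$ is $-1$ if $|D|=\emptyset$, and otherwise the largest $r\ge0$ such that $|D-E|\neq\emptyset$ for every effective $E$ of degree $r$. Thus $\operatorname{rk}D\ge r$ says that any $r$ prescribed vertices, repetitions allowed, lie under some member of $|D|$. For $r\ge1$ the $r$th \emph{gonality} is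
\[
\operatorname{gon}_r(G)=\min\{\deg D : \operatorname{rk}D\ge r\}.
\]
Removing a chip lowers the rank by at most one, so
\begin{equation}\label{eq:increasing}
\operatorname{gon}_{r+1}(G)\ge\operatorname{gon}_r(G)+1 .
\end{equation}
This paper is about graphs for which \eqref{eq:increasing} is an equality at $r=1$. For such a graph we write $m=\operatorname{gon}_1(G)$ and $d=m+1=\operatorname{gon}_2(G)$.

The same definitions make sense on a smooth projective curve $C$ over an algebraically closed field, and there the hypothesis is very rigid. Let $D$ have degree $d$ and rank at least $2$. For points $p,q$ the divisor $D-p-q$ has degree below $\operatorname{gon}_1$, so $0\ge\operatorname{rk}(D-p-q)\ge\operatorname{rk}D-2\ge0$. Hence $\operatorname{rk}D=2$ and $\operatorname{rk}(D-p-q)=\operatorname{rk}D-2$ for all $p,q$, which is the criterion for $D$ to be very ample: $C$ is a smooth plane curve of degree $d$, of genus $\binom{d-1}2=\binom m2$. For $k<d$ the plane curves of degree $k$ cut out a series of degree $kd$ and dimension $\binom{k+2}2-1=\frac{k(k+3)}2$, and those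 through $h$ given points of $C$ leave a divisor of degree $kd-h$ and rank at least $\frac{k(k+3)}2-h$. Among graphs, the complete graph $K_d$ has $\operatorname{gon}_1=d-1$, $\operatorname{gon}_2=d$ and genus $\binom{d-1}2$ (Example~\ref{ex:complete}). One is led to guess that these numbers are forced on every graph.

To state the guess, note that the intervals $\bigl[\frac{k(k+1)}2,\frac{k(k+3)}2\bigr]$, $k\ge1$, partition the positive integers, so every $r\ge1$ is uniquely $r=\frac{k(k+3)}2-h$ with $k\ge1$ and $0\le h\le k$; moreover $k\le d-3$ exactly when $r\le\frac{d(d-3)}2=\binom m2-1$. The following questions come from the paper of Fessler, Jensen, Kelsey and Owen \cite{FJKO}. Let $G$ be a graph of genus $g$ with $\operatorname{gon}_2(G)=\operatorname{gon}_1(G)+1$.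
\begin{itemize}
\item[(Q1)] Is $g=\binom m2$?
\item[(Q2)] Is $\operatorname{gon}_r(G)=kd-h$ for every $r=\frac{k(k+3)}2-h$ with $1\le r<g$ and $r\le\binom m2-1$?
\item[(Q3)] If $m\ge2$, is $\operatorname{gon}_3(G)=2m$?
\end{itemize}
For $r=3$ we have $k=h=2$ and $kd-h=2m$, so for $m\ge4$ and $g\geq 4$ question (Q3) is the case $r=3$ of (Q2). All three questions have a negative answer.

\begin{theorem}\label{thm:main}
For every $N\ge1$ there is a graph $G_N$ with $\operatorname{gon}_1(G_N)=N+4$, $\operatorname{gon}_2(G_N)=N+5$ and genus $g=\binom{N+4}2-2$.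
\end{theorem}

\begin{theorem}\label{thm:third}
For every $N\ge1$, $\operatorname{gon}_3(G_N)\le 2N+7=2\operatorname{gon}_1(G_N)-1$.
\end{theorem}

\begin{corollary}\label{cor:answers}
For every $m\ge5$ the graph $G_{m-4}$ has $\operatorname{gon}_1=m$, $\operatorname{gon}_2=m+1$, and the answers to {\rm(Q1)}, {\rm(Q2)} and {\rm(Q3)} are negative for it.
\end{corollary}

The numbers here are those of a plane curve of degree $d=N+5$ with two nodes, with one exception. The normalization of such a curve has genus $\binom{d-1}2-2$; lines give degree $d$ and rank $2$; conics through a node and one more point give degree $2d-3=2N+7$ and rank at least $3$. But the lines through a node give degree $d-2$ and rank $1$, and this divisor has no counterpart on $G_N$. Proving that is the main part of the work.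

In the positive direction we have the following two results. The case $m=4$ is not settled here.

\begin{theorem}\label{thm:small}
If $\operatorname{gon}_2(G)=\operatorname{gon}_1(G)+1$ and $\operatorname{gon}_1(G)\le3$, then the answers to {\rm(Q1)}, {\rm(Q2)} and {\rm(Q3)} are positive for $G$.
\end{theorem}

\begin{theorem}\label{thm:implies}
Let $\operatorname{gon}_2(G)=\operatorname{gon}_1(G)+1$. If the answer to {\rm(Q2)} is positive for $G$, then so is the answer to {\rm(Q1)}.
\end{theorem}

Section~\ref{sec:tools} collects the tools. Section~\ref{sec:graph} defines $G_N$, exhibits a divisor of degree $N+5$ and rank at least $2$, and shows on $G_1$ how the lower bound is proved. Sections~\ref{sec:bonds} and~\ref{sec:nopencil} prove $\operatorname{gon}_1(G_N)\ge N+4$, Section~\ref{sec:third} proves Theorem~\ref{thm:third} and Corollary~\ref{cor:answers}, and Section~\ref{sec:positive} proves Theorems~\ref{thm:small} and~\ref{thm:implies}.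

\section{Riemann--Roch, firing and burning}\label{sec:tools}

The canonical divisor $K=\sum_v(\deg v-2)\,v$ has degree $2g-2$. The Riemann--Roch theorem of Baker and Norine \cite{BN} states that
\begin{equation}\label{eq:RR}
\operatorname{rk}D-\operatorname{rk}(K-D)=\deg D-g+1
\end{equation}
for every divisor $D$. We use three consequences. Taking $D=K$ gives $\operatorname{rk}K=g-1$. If $\deg D>2g-2$, then $K-D$ has negative degree and $\operatorname{rk}D=\deg D-g$. The third is Clifford's theorem, due for graphs to Baker and Norine: \emph{if $D$ and $K-D$ both have rank at least $0$, then $\operatorname{rk}D\le\frac12\deg D$.} Indeed, splitting a prescribed effective divisor into two parts shows $\operatorname{rk}D+\operatorname{rk}(K-D)\le\operatorname{rk}K=g-1$; add this to \eqref{eq:RR}.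

To control $|D|$ by hand we break an equivalence into elementary moves. Let $\emptyset\ne U\subsetneq V$. For $v\in U$ let $\operatorname{out}_U(v)$ be the number of edges from $v$ to $V\setminus U$, and define the \emph{inner} and \emph{outer boundary}
\[
\partial^-U=\sum_{v\in U}\operatorname{out}_U(v)\,v,\qquad \partial^+U=\partial^-(V\setminus U).
\]
Both have degree equal to the \emph{size} of the cut $\{U,V\setminus U\}$, the number of edges between its two sides. \emph{Firing $U$} replaces $F$ by $F-\Delta 1_U=F-\partial^-U+\partial^+U$: one chip crosses each edge of the cut, out of $U$. For effective $F$ the firing is \emph{legal} if $F\ge\partial^-U$; the result is then effective and at least $\partial^+U$. \emph{Firing into $S$} means firing $V\setminus S$; it replaces $F$ by $F-\partial^+S+\partial^-S$ and is legal if $F\ge\partial^+S$. A cut is a \emph{bond} if both sides induce connected subgraphs.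

Both lemmas below rest on one observation. Let $F$ and $F'=F-\Delta f$ be effective with $f$ nonconstant, and let $U$ be the set where $f$ is maximal. For $v\in U$ every edge to $V\setminus U$ contributes at least $1$ to $\Delta f(v)$ and the other edges contribute $0$, so
\begin{equation}\label{eq:max}
0\le\operatorname{out}_U(v)\le\Delta f(v)=F(v)-F'(v)\le F(v)\qquad(v\in U).
\end{equation}
In particular, firing $U$ from $F$ is legal.

\begin{lemma}\label{lem:bonds}
Any two members of $|F|$ are joined by a sequence of legal firings across bonds. Each of these bonds has size at most $\deg F$.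
\end{lemma}

\begin{proof}
Let $F'=F-\Delta f$ as above. Fire $U$ and replace $f$ by $f-1_U$; this lowers $\max f-\min f$ by one, so by induction $F$ and $F'$ are joined by legal firings. It remains to decompose a legal firing of a set $U$. Let $C_1,\dots,C_t$ be the components of $G[V\setminus U]$. No edge joins two of them, so firing into $C_i$ moves chips exactly along the edges from $U$ to $C_i$. Firing into $C_1,\dots,C_t$ in turn therefore amounts to firing $U$, and each step is legal because a vertex $v\in U$ gives away at most $\operatorname{out}_U(v)$ chips in total. So we may assume that $V\setminus U$ is connected. Now fire the components of $G[U]$ one at a time; these firings are legal for the same reason. The complement of a component is connected, because it consists of $V\setminus U$ and other components of $G[U]$, each adjacent to $V\setminus U$. Finally, a legal firing of $U$ has size $\deg\partial^-U\le\deg F$.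
\end{proof}

\begin{example}\label{ex:complete}
Let $G=K_d$ with $d\ge2$, of genus $\binom d2-d+1=\binom{d-1}2$. The sum $D$ of all vertices lies above any two distinct vertices, and firing into $\{v\}$ gives $d\,v\ge2v$; so $\operatorname{gon}_2\le d$. Every cut has size $s(d-s)\ge d-1$. By Lemma~\ref{lem:bonds} an effective divisor of degree at most $d-2$ is alone in its class; it misses a vertex, so it has rank $0$. With \eqref{eq:increasing} we get $\operatorname{gon}_1=d-1$ and $\operatorname{gon}_2=d$.
\end{example}

In $K_d$ a divisor of degree $d-2$ cannot move at all. In $G_N$ it can, and we need a certificate that it never reaches a given vertex. Imagine a fire that starts at a vertex without chips and spreads along edges, a vertex burning once more fires reach it than it has chips.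

\begin{lemma}[Burning]\label{lem:burn}
Let $F$ be effective and let $w_1,\dots,w_n$ be an ordering of $V$ such that $F(w_1)=0$ and, for each $i\ge2$, the number of edges from $w_i$ to $\{w_1,\dots,w_{i-1}\}$ exceeds $F(w_i)$. Then $|F-w_1|=\emptyset$, so $\operatorname{rk}F=0$.
\end{lemma}

\begin{proof}
Suppose that $F'=F-\Delta f$ is effective with $F'(w_1)\ge1$. Then $\Delta f(w_1)<0$, so $f$ is nonconstant and, by \eqref{eq:max}, $w_1$ is not in the set $U$ where $f$ is maximal. Let $w_i$ be the first vertex of the ordering in $U$. All earlier vertices lie outside $U$, so $\operatorname{out}_U(w_i)>F(w_i)$, contradicting \eqref{eq:max}.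
\end{proof}

\section{The graphs $G_N$ and a divisor of rank two}\label{sec:graph}

Fix $N\ge1$; the indices $k,l$ run over $1,\dots,N$. The graph $G_N$ has the $2N+8$ vertices $u,b,y,c,x,c',b',x',a_k,a'_k$, grouped as $V=A\sqcup L\sqcup L'\sqcup\{y\}$ with
\[
A=\{u,b,a_1,\dots,a_N\},\qquad L=\{c,x,a'_1,\dots,a'_N\},\qquad L'=\{c',x',b'\}.
\]
The edges are
\begin{itemize}
\item inside $A$: $ub$, $ua_k$, $ba_k$;
\item inside $L$: $ca'_k$ (double), $cx$, $xa'_k$, and $a'_ka'_l$ for $k<l$;
\item inside $L'$: $c'b'$ (double), $c'x'$, $x'b'$;
\item between the parts: $a_ka'_k$, $bb'$, $cc'$, $uy$, $xy$, $x'y$.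
\end{itemize}
On $G_1$, shown in Figure~\ref{fig:G1}, we write $a=a_1$ and $a'=a'_1$. The number of edges is $(1+2N)+\bigl(1+3N+\binom N2\bigr)+4+(5+N)=11+6N+\binom N2$, so
\begin{equation}\label{eq:genus}
g=4+4N+\binom N2=\binom{N+4}2-2 .
\end{equation}
We abbreviate $\Sigma a=\sum_la_l$, $\Sigma^ka=\sum_{l\ne k}a_l$, and likewise $\Sigma a'$, $\Sigma^ka'$. The outer boundary of a single vertex is the sum of its neighbors with multiplicity:
\begin{equation}\label{eq:nbrs}
\begin{array}{llll}
u:\ b+y+\Sigma a, & a_k:\ u+b+a'_k, & c:\ 2\Sigma a'+x+c', & c':\ 2b'+x'+c,\\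
b:\ u+b'+\Sigma a, & a'_k:\ a_k+2c+x+\Sigma^ka', & x:\ c+y+\Sigma a', & x':\ c'+y+b',\\
y:\ u+x+x', & & & b':\ b+2c'+x'.
\end{array}
\end{equation}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=6mm}]
\node (a) at (-1.5,3) {$a$};
\node (b) at (1.5,3) {$b$};
\node (u) at (0,2.2) {$u$};
\node (y) at (0,1.2) {$y$};
\node (x) at (-1.3,1.2) {$x$};
\node (xp) at (1.3,1.2) {$x'$};
\node (ap) at (-3,1.7) {$a'$};
\node (bp) at (3,1.7) {$b'$};
\node (c) at (-2,0) {$c$};
\node (cp) at (2,0) {$c'$};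
\draw (a)--(b)--(u)--(a);
\draw (u)--(y);
\draw (x)--(y)--(xp);
\draw (a)--(ap)--(x)--(c)--(cp)--(xp)--(bp)--(b);
\draw (ap) to[bend left=15] (c);
\draw (ap) to[bend right=15] (c);
\draw (bp) to[bend left=15] (cp);
\draw (bp) to[bend right=15] (cp);
\end{tikzpicture}
\caption{The graph $G_1$, of genus $8$. The graph $G_N$ is obtained by replacing the pair $a,a'$ by $N$ copies $a_k,a'_k$, each attached to $u,b,c,x$ as in the picture, and joining any two of the $a'_k$ by one edge.}
\label{fig:G1}
\end{figure}

Let
\[
D=E_1=u+b+y+c+c'+\Sigma a ,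
\]
of degree $N+5$. It plays the role of the sum of all vertices of $K_d$, except that it misses $N+3$ vertices. It reaches them through the three blocks: $E_1$ lies above $\partial^+L$, $\partial^-A$ and $\partial^+L'$, and the corresponding firings give $E_2,E_3,E_4$ in Table~\ref{tab:E}. From these four divisors one fires into one or two vertices. The double edges are matched by the $2c$ in $E_2$ and the $2c'$ in $E_4$, which is what makes $E_5$ and $E_{11}$ available.

\begin{table}[ht]
\centering
\begin{tabular}{lllll}
\hline
 & from & $S$ & $\partial^+S$ & result\\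
\hline
$E_2$ & $E_1$ & $L$ & $y+c'+\Sigma a$ & $u+b+2c+x+\Sigma a'$\\
$E_3$ & $E_1$ & $V\setminus A$ & $u+b+\Sigma a$ & $2y+c+c'+b'+\Sigma a'$\\
$E_4$ & $E_1$ & $L'$ & $y+c+b$ & $u+2c'+b'+x'+\Sigma a$\\
$E_5(k)$ & $E_2$ & $\{a_k,a'_k\}$ & $u+b+2c+x+\Sigma^ka'$ & $2a_k+(N+3)a'_k$\\
$E_6(k)$ & $E_2$ & $\{a_k\}$ & $u+b+a'_k$ & $3a_k+2c+x+\Sigma^ka'$\\
$E_7$ & $E_3$ & $\{x\}$ & $c+y+\Sigma a'$ & $(N+2)x+y+c'+b'$\\
$E_8$ & $E_3$ & $\{x'\}$ & $c'+y+b'$ & $3x'+y+c+\Sigma a'$\\
$E_9$ & $E_3$ & $\{x,x'\}$ & $2y+c+c'+b'+\Sigma a'$ & $(N+2)x+3x'$\\
$E_{10}$ & $E_1$ & $\{u\}$ & $b+y+\Sigma a$ & $(N+3)u+c+c'$\\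
$E_{11}$ & $E_4$ & $\{b,b'\}$ & $u+2c'+x'+\Sigma a$ & $(N+1)b+4b'$\\
$E_{12}$ & $E_4$ & $\{b\}$ & $u+b'+\Sigma a$ & $(N+2)b+2c'+x'$\\
\hline
\end{tabular}
\caption{Members of $|D|$, each obtained from an earlier one by a legal firing into $S$.}
\label{tab:E}
\end{table}

\begin{proposition}\label{prop:net}
$\operatorname{rk}D\ge2$.
\end{proposition}

\begin{proof}
We must place every pair $p+q$ under some $E_i$. The array below lists such an $i$ in row $p$ and column $q$. In the last two rows, an entry $i\,|\,j$ gives $i$ for equal indices and $j$ for distinct indices; $E_5$ and $E_6$ are taken with the index of the row vertex, except in row $x$, where $E_6$ has the index of the column vertex.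
\[
\begin{array}{c|cccccccccc}
 & u & b & y & c & x & c' & b' & x' & a_l & a'_l\\
\hline
u & 10 & 1 & 1 & 1 & 2 & 1 & 4 & 4 & 1 & 2\\
b & & 11 & 1 & 1 & 2 & 1 & 11 & 12 & 1 & 2\\
y & & & 3 & 1 & 7 & 1 & 3 & 8 & 1 & 3\\
c & & & & 2 & 2 & 1 & 3 & 8 & 1 & 2\\
x & & & & & 7 & 7 & 7 & 9 & 6 & 2\\
c' & & & & & & 4 & 4 & 4 & 1 & 3\\
b' & & & & & & & 11 & 4 & 4 & 3\\
x' & & & & & & & & 8 & 4 & 8\\
a_k & & & & & & & & & 5\,|\,1 & 5\,|\,6\\
a'_k & & & & & & & & & & 5\,|\,2
\end{array}
\]
\end{proof}

So $\operatorname{gon}_2(G_N)\le N+5$ and, by \eqref{eq:increasing}, $\operatorname{gon}_1(G_N)\le N+4$. By \eqref{eq:increasing} again and \eqref{eq:genus}, Theorem~\ref{thm:main} follows from the next proposition, proved in Section~\ref{sec:nopencil}.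

\begin{proposition}\label{prop:nopencil}
The graph $G_N$ has no divisor of degree at most $N+3$ and rank at least $1$.
\end{proposition}

\begin{example}\label{ex:G1}
Take $N=1$. The natural candidates for a divisor of degree $4$ and rank $1$ are the divisors $D-p-q$; consider $F=D-c-c'=u+a+b+y$. It moves: firing into $\{u\}$ gives $4u$, and firing $A$ gives $F'=a'+b'+2y$. Does the class reach $c$? Start a fire at $c$ on $F$. The chipless vertices $x,a',c',x',b'$ burn, and $y$ burns, having one chip and two burnt neighbors. Then the fire stops, since each of $u,a,b$ has one chip and one burnt neighbor; the unburnt set is $A$, which we may fire. On $F'$ the fire from $c$ burns everything, in the order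
\[
c,\ x,\ a',\ c',\ x',\ b',\ b,\ u,\ y,\ a .
\]
Indeed, the numbers of edges from $x,a',\dots,a$ to earlier vertices are $1,3,1,1,3,1,1,3,3$, and each exceeds the number of chips of $F'$. So $\operatorname{rk}F=0$. The ordering has room to spare: it burns every effective divisor below $2a'+2b'+2y+2a$. It also burns $\Sigma a'+b'+2y$ on $G_N$, if we read $a'$ as $a'_1,\dots,a'_N$ and $a$ as $a_1,\dots,a_N$.
\end{example}

The general proof follows this pattern. A divisor $F$ of degree $N+3$ moves only across bonds of size at most $N+3$, which we classify. A legal firing across a bond of size $N+2$ or $N+3$ determines a member of $|F|$ up to one chip, and a few orderings of the vertices of $G_1$ burn all of these members. The remaining bonds are small, and an invariant shows that they do not carry chips far enough.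

\section{Bonds of size at most $N+3$}\label{sec:bonds}

\begin{lemma}\label{lem:small}
Every bond of $G_N$ of size at most $N+3$ has one of the following sets as a side.
\begin{itemize}
\item[(a)] $\{a_k\}$.
\item[(b)] A connected subset of $\{y,x',c',b'\}$. Those of size at most $3$ are $\{y\}$, $\{x'\}$, $L'$, all of size $3$.
\item[(c)] Size $N+2$: $\{x\}$, $\{u\}$, $\{b\}$, $A$, $L$.
\item[(d)] Size $N+3$: $\{x,y\}$, $\{u,y\}$, $\{u,a_k\}$, $\{b,a_k\}$, $\{a'_k\}$, $A\setminus\{a_k\}$, $A\cup\{y\}$, $L\cup\{a_k\}$, $L\cup\{y\}$, $L'\cup\{b\}$, and for $N=1$ also $\{c\}$ and $\{c,a'_1\}$.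
\end{itemize}
\end{lemma}

\begin{proof}
Let $\{S,\bar S\}$ be such a bond. The densest part of the graph is $M=L\setminus\{x\}$, so we distinguish cases by how the bond meets $L$. Put $R=V\setminus L$. Each vertex of $L$ has exactly one edge to $R$; these edges $xy$, $cc'$, $a'_ka_k$ are the \emph{links}. An edge is \emph{outer} if it is a link or lies in $G[R]$. The graph $G[R]$ is $2$-edge-connected: it contains the cycle $u\,y\,x'\,b'\,b\,u$, the vertex $c'$ is joined to $b'$ and $x'$, and each $a_k$ is joined to $u$ and $b$. So if $R$ is split, at least two edges of $G[R]$ are cut.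

\emph{Step 1: $M$ is split.} Let $s\ge1$ be the number of $a'_k$ on the side not containing $c$. Inside $M$ exactly $2s+s(N-s)=s(N+2-s)$ edges are cut. Since $x$ is adjacent to every vertex of $M$, an edge from $x$ to $M$ is cut, and an outer edge is cut on a path $a'_ka_k\cdots c'c$ through $R$. If $2\le s\le N$, then $s(N+2-s)\ge2N$ and the size is at least $2N+2>N+3$. So $s=1$, the size is at least $(N+1)+1+1$, and exactly one outer edge is cut. Then $R$ lies on one side, exactly one link is cut, and exactly one vertex of $L$ lies opposite $R$. As $c$ and some $a'_k$ are separated, that vertex is $a'_k$, giving $\{a'_k\}$, or it is $c$; in the latter case all $a'_l$ are separated from $c$, so $N=s=1$ and the side is $\{c\}$.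

\emph{Step 2: $x\in S$ and $M\subset\bar S$.} The $N+1$ edges from $x$ to $M$ are cut, so at most two outer edges are. If $R\subset\bar S$, then $S=\{x\}$. If $R\subset S$, the $N+1$ links at $M$ are cut, so $N=1$ and $\bar S=\{c,a'_1\}$. Let $R$ be split. Then exactly two edges of $G[R]$ and no links are cut, so $y\in S$ and $c',a_1,\dots,a_N\in\bar S$; in particular an edge of the path $y\,x'\,c'$ is cut. If $u\in S$, then $ua_1$ is cut together with $ba_1$ or $ub$, which makes three edges. If $u\in\bar S$ and $b\in S$, then $uy,ub,ba_1$ are cut. So $u,b\in\bar S$, the edge $uy$ is cut, and exactly one more edge of $G[R]$ is cut. If $x'\in S$, then $x'c'$ is cut together with $x'b'$ or $b'b$, which is too many. So $x'\in\bar S$ and $yx'$ is cut; then $b'\in\bar S$, since $b'b$ is not cut, and $S=\{x,y\}$.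

\emph{Step 3: $L\subset\bar S$.} There are three cases.

(i) $u,b\in\bar S$. If $a_k\in S$, all neighbors of $a_k$ are in $\bar S$, so $S=\{a_k\}$ by connectedness. Otherwise $S$ is a connected subset of $\{y,x',c',b'\}$. Its size is the sum of the degrees ($3,3,4,4$) minus twice the number of inner edges: $3$ for $\{y\},\{x'\},L'$; $4$ for $\{c'\},\{b'\},\{y,x'\},\{c',b'\},L'\cup\{y\}$; $5$ for $\{x',c'\},\{x',b'\}$; $6$ for $\{y,x',c'\},\{y,x',b'\}$.

In the other two cases, call \emph{lower} edges the edges $uy,xy,yx',bb',cc'$ and those inside $L'$; the remaining edges that can be cut are $ub$ and the edges at the $a_k$. Splitting $L'$ cuts three edges inside $L'$, unless $x'$ is separated from $c',b'$, which cuts two. If $b\in S$, then in this last case one of $bb',cc'$ is also cut, because $c\in\bar S$ and $c',b'$ are on the same side. If $u\in S$, exactly one of $uy,xy$ is cut, because $x\in\bar S$.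

(ii) $u,b\in S$. A vertex $a_k$ contributes one cut edge if it is in $S$ and two if it is in $\bar S$. If $s$ of them are in $\bar S$, at most $3-s$ lower edges are cut. Splitting $L'$ would cut at least $3+1$. The four remaining possibilities have the following cut lower edges:
\[
\begin{array}{lll}
L'\subset\bar S,\ y\in\bar S: & uy,\ bb' & s\le1,\quad S=A\text{ or }A\setminus\{a_k\};\\
L'\subset\bar S,\ y\in S: & xy,\ bb',\ yx' & s=0,\quad S=A\cup\{y\};\\
L'\subset S,\ y\in S: & xy,\ cc' & s\le1,\quad \bar S=L\text{ or }L\cup\{a_k\};\\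
L'\subset S,\ y\in\bar S: & uy,\ cc',\ yx' & s=0,\quad \bar S=L\cup\{y\}.
\end{array}
\]

(iii) Exactly one of $u,b$ is in $S$. Now $ub$ is cut, and $a_k$ contributes two cut edges if it is in $S$ and one otherwise. If $s$ of them are in $S$, at most $2-s$ lower edges are cut. Let $u\in S$, $b\in\bar S$. One of $uy,xy$ is cut; splitting $L'$ adds two more, and $L'\subset S$ adds $bb',cc'$. So $L'\subset\bar S$. If $y\in\bar S$, only $uy$ is cut, $s\le1$, and $S=\{u\}$ or $\{u,a_k\}$; if $y\in S$, then $xy,yx'$ are cut and $S=\{u,y\}$. Let $b\in S$, $u\in\bar S$. Splitting $L'$ cuts at least three lower edges, and $y\in S$ cuts $uy$, $xy$ and one of $bb',cc'$; so $L'$ is not split and $y\in\bar S$. If $L'\subset\bar S$, only $bb'$ is cut, $s\le1$, and $S=\{b\}$ or $\{b,a_k\}$. If $L'\subset S$, then $cc',yx'$ are cut and $S=L'\cup\{b\}$.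
\end{proof}

\section{No divisor of degree $N+3$ has rank one}\label{sec:nopencil}

We first make the last observation of Example~\ref{ex:G1} precise; it reduces burning on $G_N$ to a finite check on $G_1$. The \emph{type} of a vertex of $G_N$ is the vertex of $G_1$ obtained by dropping the index. The \emph{profile} of an effective divisor $F$ on $G_N$ is the divisor $\pi(F)$ on $G_1$ whose coefficient at $t$ is the maximum of $F$ over the vertices of type $t$. For an ordering $t_1,\dots,t_{10}$ of $V(G_1)$ the \emph{capacity} $\kappa$ is the divisor on $G_1$ with $\kappa(t_1)=0$ and, for $i\ge2$, $\kappa(t_i)$ equal to the number of edges from $t_i$ to $\{t_1,\dots,t_{i-1}\}$, minus $1$.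

\begin{lemma}\label{lem:types}
Let $t_1,\dots,t_{10}$ be an ordering of $V(G_1)$ with $t_1\notin\{a,a'\}$ and capacity $\kappa$. If $F$ is an effective divisor on $G_N$ with $\pi(F)\le\kappa$, then $\operatorname{rk}F=0$.
\end{lemma}

\begin{proof}
Order $V(G_N)$ by type, and arbitrarily within a type; since $t_1\notin\{a,a'\}$, the first type is a single vertex, and it carries no chip. By \eqref{eq:nbrs}, a vertex $w$ of type $t$ has at least as many edges to vertices of type $t'$ as $t$ has to $t'$ in $G_1$: the number is the same if $t\in\{a,a'\}$ or $t'\notin\{a,a'\}$, and $N\ge1$ times as large otherwise. So for $t\ne t_1$ the vertex $w$ has more than $\kappa(t)\ge F(w)$ edges to earlier vertices, and Lemma~\ref{lem:burn} applies.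
\end{proof}

Table~\ref{tab:orders} lists fourteen orderings; the capacities can be read off Figure~\ref{fig:G1}. In each row they add up to $|E(G_1)|-9=8$. Orderings 1--7 burn $L\cup L'$ first and $A\cup\{y\}$ last (ordering 3 is the one of Example~\ref{ex:G1}); this fails, for instance, when there are chips on both $c$ and $a'$, and then $L$ must be attacked from outside, as in 8--10 and 14; in 11 and 12 the same is done for $L'$.

\begin{table}[ht]
\centering
\begin{tabular}{r|llllllllll}
\hline
1 & $c$ & $a'^{\,1}$ & $x^{1}$ & $c'$ & $b'^{\,1}$ & $x'^{\,1}$ & $y^{1}$ & $u$ & $a^{1}$ & $b^{2}$\\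
2 & $c$ & $a'^{\,1}$ & $x^{1}$ & $c'$ & $b'^{\,1}$ & $x'^{\,1}$ & $y^{1}$ & $b$ & $a^{1}$ & $u^{2}$\\
3 & $c$ & $x$ & $a'^{\,2}$ & $c'$ & $x'$ & $b'^{\,2}$ & $b$ & $u$ & $y^{2}$ & $a^{2}$\\
4 & $x$ & $a'$ & $c^{2}$ & $c'$ & $x'$ & $b'^{\,2}$ & $y^{1}$ & $b$ & $u^{1}$ & $a^{2}$\\
5 & $x$ & $a'$ & $c^{2}$ & $c'$ & $x'$ & $b'^{\,2}$ & $y^{1}$ & $u$ & $b^{1}$ & $a^{2}$\\
6 & $b'$ & $c'^{\,1}$ & $x'^{\,1}$ & $c$ & $a'^{\,1}$ & $x^{1}$ & $y^{1}$ & $u$ & $b^{1}$ & $a^{2}$\\
7 & $b'$ & $c'^{\,1}$ & $x'^{\,1}$ & $c$ & $a'^{\,1}$ & $x^{1}$ & $b$ & $a^{1}$ & $u^{1}$ & $y^{2}$\\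
8 & $c'$ & $b'^{\,1}$ & $x'^{\,1}$ & $b$ & $a$ & $u^{1}$ & $y^{1}$ & $x$ & $a'^{\,1}$ & $c^{3}$\\
9 & $b'$ & $x'$ & $c'^{\,2}$ & $b$ & $u$ & $a^{1}$ & $y^{1}$ & $x$ & $c^{1}$ & $a'^{\,3}$\\
10 & $u$ & $a$ & $b^{1}$ & $b'$ & $c'^{\,1}$ & $x'^{\,1}$ & $y^{1}$ & $x$ & $c^{1}$ & $a'^{\,3}$\\
11 & $u$ & $b$ & $a^{1}$ & $a'$ & $c^{1}$ & $x^{1}$ & $y^{1}$ & $x'$ & $c'^{\,1}$ & $b'^{\,3}$\\
12 & $c$ & $a'^{\,1}$ & $x^{1}$ & $a$ & $b$ & $u^{1}$ & $y^{1}$ & $x'$ & $b'^{\,1}$ & $c'^{\,3}$\\
13 & $c$ & $x$ & $a'^{\,2}$ & $y$ & $x'$ & $c'^{\,1}$ & $b'^{\,2}$ & $b$ & $u^{1}$ & $a^{2}$\\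
14 & $b'$ & $x'$ & $c'^{\,2}$ & $b$ & $u$ & $a^{1}$ & $y^{1}$ & $c$ & $a'^{\,2}$ & $x^{2}$\\
\hline
\end{tabular}
\caption{Orderings of $V(G_1)$. The superscript on $t$ is the capacity $\kappa(t)$, omitted when it is $0$.}
\label{tab:orders}
\end{table}

\begin{lemma}\label{lem:large}
Let $S$ be one of the sets in {\rm(c)} or {\rm(d)} of Lemma~\ref{lem:small}. Every effective divisor $F\ge\partial^+S$ of degree $N+3$ has rank $0$.
\end{lemma}

\begin{proof}
\emph{Type} (d). Here $F=\partial^+S$. The last column names an ordering whose capacity is at least $\pi(F)$.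
\[
\begin{array}{llc@{\qquad}llc}
\{x,y\} & u+c+x'+\Sigma a' & 8 & A\cup\{y\} & x+x'+b'+\Sigma a' & 1\\
\{u,y\} & b+x+x'+\Sigma a & 1 & A\setminus\{a_k\} & y+b'+2a_k+\Sigma^ka' & 3\\
\{u,a_k\} & 2b+y+a'_k+\Sigma^ka & 1 & L\cup\{y\} & u+c'+x'+\Sigma a & 7\\
\{b,a_k\} & 2u+b'+a'_k+\Sigma^ka & 2 & L'\cup\{b\} & u+y+c+\Sigma a & 4\\
\{c\},\ N=1 & 2a'+x+c' & 14 & L\cup\{a_k\} & u+b+y+c'+\Sigma^ka & \ast\\
\{c,a'\},\ N=1 & 2x+c'+a & 14 & \{a'_k\} & 2c+x+a_k+\Sigma^ka' & \ast
\end{array}
\]
In the two cases marked $\ast$ the profile forgets that $a_k$, respectively $a'_k$, has no chip, and we apply Lemma~\ref{lem:burn} directly. For $S=L\cup\{a_k\}$ follow ordering 6 up to $y$. Then $a_k$ burns from $a'_k$; then $u$, with one chip, from $y,a_k$; then $b$, with one chip, from $b',u$; then each other $a_l$, with one chip, from $u,b$. For $S=\{a'_k\}$ follow ordering 9 up to $y$. Then $a'_k$ burns from $a_k$; then $x$, with one chip, from $y,a'_k$; then $c$, with two chips, from $c'$, $x$ and the double edge to $a'_k$; then each other $a'_l$, with one chip, from $a_l,x$.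

\emph{Type} (c). Here $F=\partial^+S+z$ for a vertex $z$, and $\pi(F)=\pi(\partial^+S)+t$, where $t$ is the type of $z$. The array names an ordering whose capacity is at least $\pi(F)$.
\[
\begin{array}{ll|cccccccccc}
S & \partial^+S & u & a & b & y & x & a' & c & c' & b' & x'\\
\hline
\{x\} & c+y+\Sigma a' & 8 & 9 & 10 & \dagger & \dagger & 9 & 8 & 9 & 8 & 8\\
A & y+b'+\Sigma a' & 2 & 1 & 1 & 3 & 1 & 3 & 8 & 12 & 3 & 1\\
L & y+c'+\Sigma a & 7 & 6 & 6 & 7 & 6 & 6 & 9 & 9 & 11 & 6\\
\{u\} & b+y+\Sigma a & \dagger & 5 & 1 & \dagger & 1 & 1 & 5 & 6 & 1 & 1\\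
\{b\} & u+b'+\Sigma a & 2 & 4 & \dagger & 2 & 2 & 2 & 4 & 13 & 4 & 2
\end{array}
\]
In the five cases marked $\dagger$ one firing leads to a divisor already treated:
\[
\begin{array}{lll}
c+2y+\Sigma a' & \text{fire } L\cup\{y\}: & \partial^+(L\cup\{y\});\\
c+x+y+\Sigma a' & \text{fire } L: & \partial^+L+y;\\
u+b+y+\Sigma a & \text{fire } A: & \partial^+A+y;\\
b+2y+\Sigma a & \text{fire } A\cup\{y\}: & \partial^+(A\cup\{y\});\\
u+b+b'+\Sigma a & \text{fire } A: & \partial^+A+b'.
\end{array}
\]
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:nopencil}]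
Adding chips does not lower the rank, so suppose that $F$ is effective of degree exactly $N+3$ and rank at least $1$. Then every vertex carries a chip in some member of $|F|$, and by Lemma~\ref{lem:bonds} the members are linked by legal firings across the bonds of Lemma~\ref{lem:small}.

No legal firing crosses a bond with a side $S$ of type (c) or (d): after firing $S$, or before firing into $S$, the divisor is at least $\partial^+S$, so $\operatorname{rk}F=0$ by Lemma~\ref{lem:large}. Hence only bonds of types (a) and (b) are used. Bonds of type (b) have size up to $6$, and the degree $N+3$ alone does not exclude them; the point is that $N$ of the chips are tied up elsewhere.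

Let $O=\{u,b,y,c,x,c',b',x'\}$. A move across $\{a_k\}$ exchanges $3a_k$ and $u+b+a'_k$. For a bond of type (b) both boundaries are supported in $O$, since all neighbors of $y,x',c',b'$ lie in $O$. Therefore $I_k=F'(a_k)+3F'(a'_k)$ is the same for all $F'\in|F|$, and $I_k>0$ because some member has a chip on $a'_k$. So every member has a chip on each pair $\{a_k,a'_k\}$, and at most three chips on $O$. Only the bonds of size $3$ in (b) can then be crossed; they exchange
\begin{equation}\label{eq:six}
3y\leftrightarrow u+x+x',\qquad 3x'\leftrightarrow y+c'+b',\qquad c'+b'+x'\leftrightarrow c+b+y .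
\end{equation}
If none of these exchanges occurs, the coefficients of $y,c,x,c',b',x'$ are constant on $|F|$, hence all positive, which needs six chips on $O$. So an exchange occurs at some member $F_0$. The restriction of $F_0$ to $O$ is one of the six divisors in \eqref{eq:six}, and each pair $\{a_k,a'_k\}$ carries exactly one chip. No move of type (a) is legal, since $F_0(a_k)<3$ and none of the six divisors contains $u+b$. The six divisors are distinct, so exactly one move is legal at $F_0$; it leads to a member $F_1$ of the same form, whose only legal move leads back. Thus $|F|=\{F_0,F_1\}$, and these two divisors cover at most six of the eight vertices of $O$, a contradiction.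
\end{proof}

This completes the proof of Theorem~\ref{thm:main}.

\section{The third gonality and the three questions}\label{sec:third}

\begin{proof}[Proof of Theorem~\ref{thm:third}]
Let $W=2D-u-y-c$, of degree $2N+7$. We show that every triple $p+q+r$ of vertices lies under a member of $|W|$. The idea is to distribute the three subtracted chips between the two copies of $D$. If a fixed $E_i$ absorbs all three, the other copy can be chosen above two vertices of the triple, by Proposition~\ref{prop:net}; if $E_i$ absorbs two, the other copy can be chosen above the third subtracted chip and one vertex of the triple. In both cases what is left of $E_i$ must cover the rest of the triple. With $E\in|D|$ arbitrary, we have: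
\[
\begin{array}{lll}
E_1: & W\sim(b+c'+\Sigma a)+E & \text{triples containing } b,\ c' \text{ or an } a_k;\\
E_2: & W\sim(b+c+x+\Sigma a')+(E-y) & \text{two distinct vertices of } L;\\
E_3: & W\sim(y+c'+b'+\Sigma a')+(E-u) & \text{two distinct of } y,b',a'_1,\dots,a'_N;\\
E_8: & W\sim(3x'+\Sigma a')+(E-u) & 2x' \text{ or } x'+a'_k;\\
E_{10}: & W\sim((N+2)u+c')+(E-y) & 2u.
\end{array}
\]
For the remaining triples we use the members of $|W|$ in Table~\ref{tab:W}. The outer boundaries needed there are in \eqref{eq:nbrs}, in Table~\ref{tab:E} and, for $\{x,y\}$, in the proof of Lemma~\ref{lem:large}.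

\begin{table}[ht]
\centering
\begin{tabular}{lll}
\hline
$W_1$ & $E_{1,2}$ & $u+2b+2c+x+c'+\Sigma a+\Sigma a'$\\
$W_2$ & $W_1\to\{a'_k\}$ & $u+2b+c'+\Sigma^ka+(N+4)a'_k$\\
$W_3$ & $E_{1,3}$ & $b+2y+c+2c'+b'+\Sigma a+\Sigma a'$\\
$W_4$ & $W_3\to\{x'\}$ & $b+y+c+c'+3x'+\Sigma a+\Sigma a'$\\
$W_5$ & $W_4\to\{u\}$ & $(N+2)u+c+c'+3x'+\Sigma a'$\\
$W_6$ & $W_3\to\{u\}$ & $(N+2)u+y+c+2c'+b'+\Sigma a'$\\
$W_7$ & $W_5\to\{x,y\}$ & $(N+1)u+2y+(N+1)x+c'+2x'$\\
$W_8$ & $W_7\to\{y\}$ & $Nu+5y+Nx+c'+x'$\\
$W_9$ & $E_{2,3}$ & $b+y+2c+x+c'+b'+2\Sigma a'$\\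
$W_{10}$ & $E_{3,4}$ & $y+3c'+2b'+x'+\Sigma a+\Sigma a'$\\
$W_{11}$ & $W_{10}\to L$ & $c+x+2c'+2b'+x'+2\Sigma a'$\\
$W_{12}$ & $W_{11}\to\{c\}$ & $(2N+3)c+c'+2b'+x'$\\
$W_{13}$ & $E_{7,10}$ & $(N+2)u+(N+2)x+2c'+b'$\\
$W_{14}$ & $E_{1,4}$ & $u+b+3c'+b'+x'+2\Sigma a$\\
$W_{15}$ & $W_{14}\to\{b'\}$ & $u+c'+5b'+2\Sigma a$\\
\hline
\end{tabular}
\caption{Members of $|W|$. Here $E_{i,j}=E_i+E_j-u-y-c$, and $W_i\to S$ is the result of firing $W_i$ into $S$.}
\label{tab:W}
\end{table}

A remaining triple consists of vertices among $u,y,c,x,b',x',a'_k$. If it contains $a'_k$, it contains none of $c,x,y,b',x',a'_l$ $(l\ne k)$ and at most one $u$, so it is $3a'_k$ or $2a'_k+u$, under $W_2$. Otherwise it contains $u$ at most once, $x'$ at most once, not both $y$ and $b'$, and not both $c$ and $x$. Writing triples as words and $i$ for $W_i$, the possibilities are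
\[
\begin{array}{ll}
ux'\text{ and} & y,\ x:7;\quad c:5;\quad b':14;\\
u\text{ and} & yy,\ yx,\ xx:7;\quad yc,\ b'c:6;\quad cc:1;\quad b'x:13;\quad b'b':15;\\
x'\text{ and} & yy,\ yx,\ xx:7;\quad yc:4;\quad cc:12;\quad b'c,\ b'x,\ b'b':11;\\
\text{neither:} & yyy:8;\quad yyc:3;\quad ycc:9;\quad yyx,\ yxx:7;\quad b'cc,\ ccc:12;\\
 & b'b'b':15;\quad b'b'c,\ b'b'x:11;\quad b'xx,\ xxx:13.
\end{array}
\]
Hence $\operatorname{rk}W\ge3$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:answers}]
By Theorem~\ref{thm:main}, $g=\binom m2-2$, so (Q1) fails, and (Q3) fails by Theorem~\ref{thm:third}. For (Q2) take $r=g-1=\binom m2-3$. Since $\frac{(m-2)(m+1)}2=\binom m2-1$, we have $k=m-2$ and $h=2$, and the predicted value is $(m-2)(m+1)-2=2\binom m2-4=2g$. But $\operatorname{rk}K=g-1$, so $\operatorname{gon}_{g-1}\le2g-2$.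
\end{proof}

\begin{remark}
For $N=1$ Riemann--Roch alone gives more than Theorem~\ref{thm:third}. Here $g=8$ and $\deg D=6$, so $K-D$ has degree $8$ and rank $\operatorname{rk}D+1\ge3$ by \eqref{eq:RR}. Thus $\operatorname{gon}_3(G_1)\le8<10=2\operatorname{gon}_1(G_1)$, and (Q2), which predicts $10$, also fails at $r=3$.
\end{remark}

\section{Small gonality, and from the sequence to the genus}\label{sec:positive}

The positive results come from the extremal case of Clifford's inequality, which we use on metric graphs. Let $\Gamma$ be the metric graph obtained from $G$ by making each edge an interval of length $1$; it has genus $g$. A divisor on $\Gamma$ is a finite integer combination of points. A \emph{rational function} is a continuous piecewise linear $f\colon\Gamma\to\mathbb R$ with integer slopes and finitely many pieces, and the coefficient of $\operatorname{div}f$ at a point $q$ is the sum of the slopes of $f$ in the directions leaving $q$. Divisors are equivalent if they differ by some $\operatorname{div}f$, and rank is defined as on $G$, with $E$ ranging over effective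 divisors on $\Gamma$. We use two theorems.
\begin{itemize}
\item Hladk\'y, Kr\'al' and Norine \cite{HKN}: for a divisor supported on $V$, the rank on $G$ equals the rank on $\Gamma$.
\item Coppens \cite{Coppens}: if a metric graph of genus $g$ has a divisor of degree $2r$ and rank $r$ with $2\le r\le g-2$, then it has a divisor of degree $2$ and rank $1$.
\end{itemize}
The bound $r\le g-2$ excludes the canonical divisor, which has degree $2r$ and rank $r$ for $r=g-1$ on every graph. The divisor of degree $2$ that the second theorem produces need not be supported on vertices, so the first theorem does not apply to it directly. The next lemma closes this gap.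

\begin{lemma}\label{lem:hyper}
If $g\ge2$ and $\Gamma$ has a divisor $\delta$ of degree $2$ and rank at least $1$, then $\operatorname{gon}_1(G)\le2$.
\end{lemma}

\begin{proof}
By \cite{HKN} it suffices to find a divisor equivalent to $\delta$ and supported on $V$. We start with three remarks.

(1) Two points of a bridge are equivalent: take $f$ of slope $1$ between them and constant on either side.

(2) Let $U\subset\Gamma$ be a finite union of points and closed segments. Say that a direction at a point $q\in U$ \emph{leaves} $U$ if the points near $q$ in that direction are not in $U$. If exactly one direction leaves $U$, it lies on a bridge. Otherwise it lies on a cycle; go around the cycle from $q$ in this direction, and let $q'$ be the first point that is again in $U$. The direction at $q'$ from which we arrived is a second direction leaving $U$.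

(3) Contracting all bridges of $G$ gives a graph of genus $g$, in which $\sum(\deg v-2)=2g-2>0$; so it has a vertex of degree at least $3$. This is the only use of $g\ge2$. The preimage of this vertex is a connected union $T$ of bridges, possibly a single vertex, and at least three directions at vertices of $T$ lie on edges that are not bridges. Call these directions \emph{exits}.

Since $\operatorname{rk}\delta\ge1$, and by (1), there is a point $v'$ with $\delta\sim t+v'$ for every vertex $t$ of $T$. If $v'$ is a vertex we are done, and if $v'$ lies on a bridge we move it to an endpoint by (1). So suppose that $v'$ is an interior point of an edge that is not a bridge; then $v'\notin T$, and there are two directions at $v'$. We shall attach one of them to each exit and get a contradiction from an exit too many.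

Let $e$ be an exit at $t\in T$. Choose an interior point $p$ of the edge of $e$ such that the segment $(t,p]$ does not contain $v'$. Choose an effective $E=t+v'+\operatorname{div}f$ with $E(p)\ge1$; then $f$ is nonconstant. Let $U_e$ be the set where $f$ is maximal. At $q\in U_e$ every leaving direction has slope at most $-1$ and the others have slope $0$, so, as in \eqref{eq:max}, the number of directions leaving $U_e$ at $q$ is at most $(t+v')(q)-E(q)$. Thus at most one direction leaves at $t$, at most one at $v'$, none elsewhere, and $p\notin U_e$. If $(t,p]$ met $U_e$, a direction would leave $U_e$ at a point of $(t,p)$; so $(t,p]\cap U_e=\emptyset$. If $t\notin U_e$, a single direction leaves $U_e$, at $v'$, contradicting (2). So $t\in U_e$ and $e$ leaves $U_e$. As $e$ is not on a bridge, (2) gives a second leaving direction $\varphi(e)$, at $v'$. No direction along $T$ leaves $U_e$, so $T\subset U_e$.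

There are at least three exits and two directions at $v'$, so $\varphi(e_1)=\varphi(e_2)=\varphi$ for some $e_1\ne e_2$. A direction leaving $U_{e_1}\cup U_{e_2}$ is based in some $U_{e_i}$ and leaves it, so it is $e_1$, $e_2$ or $\varphi$. The base point of $e_1$ lies in $T\subset U_{e_2}$ and $e_1$ does not leave $U_{e_2}$, so $e_1$ does not leave the union, and neither does $e_2$ by symmetry. Hence $\varphi$ is the only direction leaving the union, and by (2) it lies on a bridge, a contradiction.
\end{proof}

\begin{lemma}\label{lem:extremal}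
If $\operatorname{gon}_1(G)\ge3$, then $g\ge3$, and $\operatorname{gon}_r(G)\ne2r$ for $2\le r\le g-2$.
\end{lemma}

\begin{proof}
By \eqref{eq:RR}, a vertex has rank $1$ if $g=0$, a divisor of degree $2$ has rank $1$ if $g=1$, and $K$ has degree $2$ and rank $1$ if $g=2$. So $g\ge3$. Suppose $\operatorname{gon}_r=2r$ with $2\le r\le g-2$, and let $D$ have degree $2r$ and rank at least $r$. The rank is exactly $r$, since $\operatorname{gon}_{r+1}>2r$ by \eqref{eq:increasing}. By \cite{HKN} the rank on $\Gamma$ is $r$, by \cite{Coppens} $\Gamma$ has a divisor of degree $2$ and rank $1$, and Lemma~\ref{lem:hyper} gives $\operatorname{gon}_1\le2$.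
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:small}]
\emph{$m=1$.} Let $D$ have degree $1$ and rank at least $1$. By \eqref{eq:RR}, $\operatorname{rk}(K-D)\ge g-1$. If $g\ge1$, Clifford's theorem gives $1\le\frac12$. So $g=0=\binom12$, and (Q2) and (Q3) are vacuous.

\emph{$m=2$.} We have $g\ne0$, since $\operatorname{gon}_1=1$ in genus $0$. Let $D$ have degree $3$ and rank at least $2$. Then $\operatorname{rk}(K-D)\ge g-2$, and if $g\ge2$ Clifford's theorem gives $2\le\frac32$. So $g=1=\binom22$ and (Q2) is vacuous. A divisor of positive degree $e$ has rank $e-1$, so $\operatorname{gon}_3=4=2m$.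

\emph{$m=3$.} Here $\operatorname{gon}_2=4$. Lemma~\ref{lem:extremal} gives $g\ge3$ and, with $r=2$, excludes $g\ge4$. So $g=3=\binom32$. Question (Q2) concerns $r=1,2$, where $k=1$ and $h=1,0$; it reads $\operatorname{gon}_1=3$, $\operatorname{gon}_2=4$. Finally $\operatorname{gon}_3\ge5$ by \eqref{eq:increasing}, and a divisor of degree $e\ge5>2g-2$ has rank $e-3$, so $\operatorname{gon}_3=6=2m$.
\end{proof}

The argument works because for $m\le3$ a divisor of degree $m+1$ and rank $2$ violates Clifford's inequality or attains equality in it. For $m=4$ it has degree $5$ and does neither.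

\begin{proof}[Proof of Theorem~\ref{thm:implies}]
For $m\le2$ apply Theorem~\ref{thm:small}. Let $m\ge3$, so $g\ge3$ by Lemma~\ref{lem:extremal}. We compare the value predicted by (Q2) with the Clifford bound $2r$. For $r=\frac{k(k+3)}2-h$ with $1\le k\le m-2$ and $0\le h\le k$,
\[
\bigl(k(m+1)-h\bigr)-2r=k(m-2-k)+h\ge0,
\]
with equality exactly when $k=m-2$ and $h=0$, that is, when $r=\binom m2-1$. If $g<\binom m2$, then (Q2) applies to $r=g-1<\binom m2-1$ and gives $\operatorname{gon}_{g-1}>2g-2$, although $K$ has degree $2g-2$ and rank $g-1$. If $g>\binom m2$, then (Q2) applies to $r=\binom m2-1$, which satisfies $2\le r\le g-2$, and gives $\operatorname{gon}_r=2r$, contradicting Lemma~\ref{lem:extremal}. Hence $g=\binom m2$.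
\end{proof}

\begin{thebibliography}{9}

\bibitem{BN}
Baker and Norine, Adv. Math. (2007).

\bibitem{Coppens}
Coppens, \emph{Clifford's theorem for graphs}, Adv. Geom. (2016).

\bibitem{FJKO}
Austin Fessler, David Jensen, Elizabeth Kelsey, Noah Owen, \emph{On the Semigroup of Graph Gonality Sequences}, arXiv:2306.11118 (2023).

\bibitem{HKN}
Hladk\'y, Kr\'al' and Norine, \emph{Rank of divisors on tropical curves}, JCTA (2013).

\end{thebibliography}
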